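# Generic derivations on quotients of the ring of densely defined real-analytic functions

## 1. One NIP theory for all the quotients $\mathcal R_{\mathrm{dense}}/\mathfrak m$

**Theorem 1 (main theorem).** Let $\mathcal R_{\mathrm{dense}}$ be the differential ring of real-analytic functions defined on dense open subsets of $\mathbb R$, with derivative $D=d/dx$, where two functions are identified if they agree on a dense open set. Let $\mathfrak m$ be *any* maximal ideal of $\mathcal R_{\mathrm{dense}}$, and let $T_{\mathfrak m}$ be the complete theory of $K=\mathcal R_{\mathrm{dense}}/\mathfrak m$ in the union of the language of differential rings and the language of $\mathbb R_{\mathrm{an}}$, where a definable $f$ acts by $f([g_1],\dots,[g_n])=[f(g_1,\dots,g_n)]$.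

(a) $T_{\mathfrak m}$ is NIP.

(b) $T_{\mathfrak m}$ does not depend on $\mathfrak m$. Up to a definitional expansion it is the theory $T_G$, in the language $L^\delta=L\cup\{\delta\}$, where $L$ has a function symbol for every $\emptyset$-definable function $\mathbb R^n\to\mathbb R$ $(n\ge 0)$ of $\mathbb R_{\mathrm{an}}$. The axioms of $T_G$ are those of $T=\mathrm{Th}_L(\mathbb R)$ together with

* **(C)** for each $L$-symbol $f$: if $u\in V_f$, then $\delta f(u)=\sum_i\partial_i f(u)\,\delta u_i$, where $V_f$ is the open set of points near which $f$ is $C^1$;
* **(G)** for each $n\ge 0$ and each $L$-formula $A(u_0,\dots,u_n,y)$: for all $b$, if $\pi_n(A_b)=\{(u_0,\dots,u_{n-1}):\exists u_n\,A(u_0,\dots,u_n,b)\}$ has nonempty interior (for $n=0$: if $A_b\ne\emptyset$), then there is $a$ with $(a,\delta a,\dots,\delta^n a)\in A_b$.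

(c) $T_G$ is complete and has quantifier elimination in $L^\delta$. Every $L^\delta$-formula $\varphi(x)$ is $T_G$-equivalent to $\theta(x,\delta x,\dots,\delta^k x)$ for some $k$ and some $L$-formula $\theta$.

(d) $T_{\mathfrak m}$ is distal.

(e) $T_{\mathfrak m}$ is not strong; so it is neither strongly dependent nor dp-minimal.

(f) If $\varphi(x;y)$ is equivalent to $\theta(x,\dots,\delta^kx;\,y,\dots,\delta^ly)$ with $\theta$ an $L$-formula, then there are at most $O(t^{(k+1)|x|})$ $\varphi$-types in $x$ over sets of $t$ parameters, and for all $k$ and $|x|$ the exponent $(k+1)|x|$ is attained.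

(g) All of this holds verbatim for any structure $\tilde{\mathbb R}$ in place of $\mathbb R_{\mathrm{an}}$ that satisfies the following, for example for $\mathbb R_{\mathrm{an,exp}}$:

* **(O1)** $\tilde{\mathbb R}$ is o-minimal and expands the real field.
* **(O2)** Every restricted analytic function is $\emptyset$-definable. In particular every real number is $\emptyset$-definable, and if $g$ is analytic on a neighborhood of a compact interval $J$, then $g|_J$ is definable.
* **(O3)** If $V\subseteq\mathbb R^n$ is nonempty and open and $f:V\to\mathbb R$ is definable, then $f$ is real-analytic on some nonempty open subset of $V$.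

In plain words: glue analytic functions together with as few conditions as possible, divide by a maximal ideal, and let both the derivation and all definable functions of $\mathbb R_{\mathrm{an}}$ act on the quotient field. Is the result tame, and does tameness depend on the ideal? The question is from James E. Hanson, "A natural haystack of differentially closed fields", arXiv:2606.28663 (2026). The answer is that every such quotient is NIP, and that they all have the same theory.

The proof has two halves. The analytic half shows $K\models T_G$; the point there is to solve differential equations with coefficients in $\mathcal R_{\mathrm{dense}}$. The model-theoretic half shows that $T_G$ has quantifier elimination; after that NIP is inherited from o-minimality in a few lines.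

## 2. Independence property, idempotents and units in $\mathcal R_{\mathrm{dense}}$

**Definition (NIP).** A formula $\varphi(x;y)$ has the *independence property* (IP) in a complete theory if in some model there are $(a_i)_{i\in\omega}$ and $(b_S)_{S\subseteq\omega}$ with $\varphi(a_i;b_S)\iff i\in S$. The theory is *NIP* if no formula has IP.

In $(\mathbb N,\cdot)$ the formula "$x$ divides $y$" has IP: take distinct primes $p_i$ and products $\prod_{i\in S}p_i$ for finite $S$, and use compactness. In a linear order the formula $x<y$ does not: if $a_0<a_1$, no $b$ has $a_1<b$ but not $a_0<b$.

We write $\mathcal R=\mathcal R_{\mathrm{dense}}$. One could speak of real meromorphic functions, but removing the poles from the domain leaves a dense open set, so this is the same ring. For a finite tuple $g$ from $\mathcal R$, $\operatorname{dom}g$ is a common dense open domain on which representatives of all coordinates are analytic.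

**The ring itself has IP.** For $U\subseteq\mathbb R$ open, let $e_U\in\mathcal R$ be $1$ on $U$ and $0$ on $\operatorname{int}(\mathbb R\setminus U)$. Its domain is dense and open, because the boundary of an open set is nowhere dense. Put $U_i=(i,i+1)$ for $i\in\omega$ and $b_S=e_{\bigcup_{j\in S}U_j}$. Then $e_{U_i}b_S\neq0$ if and only if $i\in S$, so the formula $xy\ne0$ has IP in $\mathcal R$. Tameness can therefore only appear after dividing by $\mathfrak m$, which turns every idempotent $e_U$ into $0$ or $1$.

**What maximal ideals look like.** The ideal "functions vanishing at $p$" is not available: $x-p$ is a unit, since $1/(x-p)$ is defined on a dense open set. In general $f$ is a unit as soon as $\{f\neq 0\}$ is dense. Here is a maximal ideal. The ideal generated by all $1-e_{(0,1/n)}$, $n\ge1$, is proper, because each of its elements vanishes on some $(0,1/N)$ (on a dense open part of it). Extend it to a maximal ideal $\mathfrak m$. Once the quotient is ordered (Section 4), $\xi=[x]$ satisfies $0<\xi<1/n$ for all $n\ge 1$, and $\delta\xi=1$. Using $e_{(n,\infty)}$ instead, one gets a quotient in which $\xi$ is infinite and $\delta\xi=1$. Theorem 1 says that these two differential fields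 are elementarily equivalent.

## 3. The o-minimal structure $\mathbb R_{\mathrm{an}}$ in the language $L$

$\mathbb R_{\mathrm{an}}$ is the real field with all real-analytic functions restricted to unit cubes. We use only (O1)–(O3). In (O2) the last clause follows by rescaling $J=[p,q]$ to $[0,1]$ by $t\mapsto p+(q-p)t$; every real number is $\emptyset$-definable because constant functions are restricted analytic. So "definable" and "$\emptyset$-definable" mean the same in $\mathbb R_{\mathrm{an}}$. (O3) is analytic cell decomposition for $\mathbb R_{\mathrm{an}}$, see van den Dries–Miller, *Geometric categories and o-minimal structures* (Duke 1996). *O-minimal* means that every definable subset of the line is a finite union of points and intervals; definable sets then have definable choice functions.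

$L$ has only function symbols. Relations, including $<$, are expressed by their characteristic functions.

**Lemma 1.** $T$ has quantifier elimination and is axiomatized by universal sentences. Every $L$-substructure of a model $M\models T$ is an elementary substructure, and the $L$-substructure generated by a set is its $\mathrm{dcl}$.

**Proof.** Each formula $\varphi(x)$ is $T$-equivalent to $\chi_\varphi(x)=1$, where $\chi_\varphi$ is the symbol for its characteristic function. This is quantifier elimination. Let $A$ be an $L$-substructure of $M\models T$. By definable choice in $\mathbb R$, for every formula $\varphi(x,y)$ there is an $L$-symbol $f$ with $T\vdash\forall x(\exists y\,\varphi(x,y)\to\varphi(x,f(x)))$. Since $A$ is closed under $f$, the Tarski–Vaught test gives $A\preceq M$. If $A$ satisfies only the universal consequences $T_\forall$ of $T$, then $A$ embeds in some $M\models T$, so $A\preceq M$ and $A\models T$; hence $T_\forall$ axiomatizes $T$. Finally let $a\in\mathrm{dcl}(S)$, say $a$ is the unique solution of $\varphi(s,y)$ with $s$ a tuple from $S$. Let $f(x)$ be the unique $y$ with $\varphi(x,y)$ if there is exactly one, and $0$ otherwise. This is an $\emptyset$-definable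 function on $\mathbb R$, hence an $L$-symbol, and $a=f(s)$. $\square$

**Standard facts for $M\models T$.** In $M$, $\mathrm{dcl}$ is a pregeometry; *independent* and *basis* refer to it. An $A$-definable set $X\subseteq M^n$ containing a tuple $u$ independent over $A$ has nonempty interior: decompose $X$ into $A$-definable cells; if the cell containing $u$ is not open, some coordinate $u_i$ is the value at $(u_1,\dots,u_{i-1})$ of an $A$-definable function, contradicting independence.

**The sets $V_f$.** For an $L$-symbol $f$, let $V_f$ be the $\emptyset$-definable open set of points near which $f$ is $C^1$ (in the $\varepsilon$–$\delta$ sense, a first-order condition). Let $\partial_if$ be the $L$-symbol for the $i$th partial derivative on $V_f$, extended by $0$. In $\mathbb R$ the complement of $V_f$ has empty interior, by (O3). This is a first-order statement, so it holds in every $M\models T$. Therefore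
$$V_f \text{ contains every tuple that is independent over } \emptyset .\tag{1}$$
For $n=0$, $f$ is a constant, $V_f$ is the one-point space, and (C) says $\delta f=0$.

*Example.* For $f(u_1,u_2)=|u_1-u_2|$ the set $V_f$ is $\{u_1\neq u_2\}$. At a point $(c,c)$ axiom (C) for this $f$ is silent. But there one can write the value as a function of the basis: $f(c,c)=h(c)$ with $h=0$, and (C) for $h$ applies. We shall use this passage to a basis twice.

Axiom (C) for $+$ and $\cdot$ says that $\delta$ is a derivation. For $f$ equal to $e^u$ on $[0,1]$ and $0$ elsewhere, it says $\delta f(u)=f(u)\,\delta u$ for $0<u<1$.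

## 4. A Łoś theorem for formulas without $\delta$

**Step 1: definable functions act on $\mathcal R$.** *The purpose is to see that $f(g_1,\dots,g_n)$ is an element of $\mathcal R$.* Let $g$ be a finite tuple from $\mathcal R$ and $f$ definable. On a compact interval $J\subseteq\operatorname{dom}g$ the function $f\circ g|_J$ is definable by (O2). Applying (O3) to every open subinterval of $J$, we see that the open set of points of $\operatorname{int}J$ near which $f\circ g$ is analytic is dense in $J$. Hence $f\circ g$ is analytic on a dense open subset of $\operatorname{dom}g$, so $f\circ g\in\mathcal R$.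

**Step 2: the filter.** *The purpose is to replace $\mathfrak m$ by a family of open sets that behaves like an ultrafilter.* Since $e_U(1-e_U)=0$ and $K$ is a field, $e_U\equiv0$ or $1$ modulo $\mathfrak m$. Put
$$\mathcal F=\{U\subseteq\mathbb R\text{ open}: e_U\equiv1\bmod\mathfrak m\}.$$

(F1) *$\mathcal F$ is closed under finite intersections and open supersets.* On the dense open set $\operatorname{dom}e_U\cap\operatorname{dom}e_V$ we have $e_{U\cap V}=e_Ue_V$. This gives intersections; and if $U\subseteq V$, then $e_U=e_Ue_V$, so $e_U\equiv1$ forces $e_V\equiv1$.

(F2) *$\mathcal F$ contains all dense open sets and does not contain $\emptyset$.* Indeed $e_U=1$ for $U$ dense and $e_\emptyset=0$.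

(F3) *If $O$ is open and dense in $U\in\mathcal F$, then $O\in\mathcal F$.* Indeed $e_O=e_U$ on the dense open set $O\cup\operatorname{int}(\mathbb R\setminus U)$.

(F4) *If $U,V$ are disjoint open sets with dense union, exactly one of them is in $\mathcal F$.* Indeed $e_U+e_V=1$ on $U\cup V$.

**Step 3: truth values.** *The purpose is to attach an open set to each $L$-formula.* For an $L$-formula $\varphi$ put
$$[\![\varphi(g)]\!]=\operatorname{int}\{x\in\operatorname{dom}g:\ \mathbb R\models\varphi(g(x))\}.$$
If $g=g'$ on a dense open set $U\subseteq\operatorname{dom}g\cap\operatorname{dom}g'$, then $[\![\varphi(g)]\!]\cap U=[\![\varphi(g')]\!]\cap U$, so by (F1) and (F3) membership in $\mathcal F$ does not depend on representatives. Since interior commutes with finite intersections, $[\![\varphi\wedge\psi]\!]=[\![\varphi]\!]\cap[\![\psi]\!]$. Finally, *$[\![\varphi(g)]\!]$ and $[\![\neg\varphi(g)]\!]$ are disjoint with dense union*: inside any nonempty open set choose a nondegenerate compact $J\subseteq\operatorname{dom}g$. The set $\{x\in J:\varphi(g(x))\}$ is definable by (O2), hence a finite union of points and intervals, so it or its complement in $J$ contains an open interval.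

**Step 4: the ideal in terms of $\mathcal F$.** *The purpose is to see when two functions are equal in $K$.* Let $f\in\mathcal R$ and $Z=[\![f=0]\!]$. We claim $f\in\mathfrak m\iff Z\in\mathcal F$. If $Z\in\mathcal F$, then $fe_Z=0$, so $f=f(1-e_Z)\in\mathfrak m$. If $Z\notin\mathcal F$, then $N=[\![f\ne0]\!]\in\mathcal F$ by Step 3 and (F4). Let $h=1/f$ on $N$ and $h=0$ on $Z$; then $fh=e_N\equiv1$, so $f\notin\mathfrak m$.

Hence for tuples $[g]=[g']$ in $K$ if and only if $[\![g=g']\!]\in\mathcal F$. If $g=g'$ on an open set, then $f\circ g=f\circ g'$ and $Dg=Dg'$ there (on the dense open part where everything is defined). So $f^K([g])=[f\circ g]$ and $\delta[g]=[Dg]$ are well defined on $K$.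

**Step 5: Łoś's theorem.** *For every $L$-formula $\varphi$ and tuple $g$ from $\mathcal R$,*
$$K\models\varphi([g])\iff[\![\varphi(g)]\!]\in\mathcal F;\qquad\text{moreover } K\models T.\tag{2}$$
For terms, induction gives $t^K([g])=[t(g)]$, where $t(g)$ is computed pointwise. So (2) holds for equations by Step 4. It passes to conjunctions by (F1) and to negations by Step 3 and (F4). This proves (2) for quantifier-free $\varphi$. If $\forall y\,\theta(y)$, $\theta$ quantifier-free, is a universal axiom of $T$, then $[\![\theta(g)]\!]=\operatorname{dom}g\in\mathcal F$ for all $g$, so $K\models\forall y\,\theta(y)$. As $T$ is universally axiomatized, $K\models T$. Finally an arbitrary $\varphi$ is $T$-equivalent to a quantifier-free $\varphi'$. Then $K\models\varphi\leftrightarrow\varphi'$ because $K\models T$, and $[\![\varphi(g)]\!]=[\![\varphi'(g)]\!]$ because $\mathbb R\models T$. $\square$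

In particular every $L$-symbol is definable in $K$ from the language of $\mathbb R_{\mathrm{an}}$ by the same formula as in $\mathbb R$, so passing to $L^\delta$ is only a definitional expansion of $T_{\mathfrak m}$.

## 5. What the derivation changes: small formulas by hand

Without $\delta$ we are done: $K\models T$, so the $L$-reduct of $K$ is o-minimal, hence NIP. A formula of the form $\theta(x,\delta x,\dots,\delta^kx;\,y,\dots,\delta^ky)$ with $\theta\in L$ is harmless too: an IP pattern for it is an IP pattern for $\theta$. The trouble is quantifiers over elements to which $\delta$ is applied.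

**Antiderivatives.** $K\models\forall x\exists y\ \delta y=x$. Indeed, if $g$ is analytic on a dense open set, choose an antiderivative on each of its component intervals.

**Constants between two elements.** Suppose $[g_1]<[g_2]$, so $W=[\![g_1<g_2]\!]\in\mathcal F$. Any nonempty open $W_0\subseteq W$ contains an open interval $I$ and a real $c_I$ with $g_1<c_I<g_2$ on $I$: choose $x_0\in W_0$, a value $c_I$ strictly between $g_1(x_0)$ and $g_2(x_0)$, and use continuity. Take a maximal family of disjoint such intervals. Its union $O$ is dense in $W$, so $O\in\mathcal F$. Let $a=c_I$ on $I$ and $a=0$ on $\operatorname{int}(\mathbb R\setminus W)$. Then $\delta[a]=0$ and $[g_1]<[a]<[g_2]$. Using $c_I+(x-x_0)$ on a smaller $I$ instead of $c_I$, we get an element with derivative $1$ in the same interval.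

**Consequence: $K$ with $\delta$ is not o-minimal.** The definable set $\{x:\delta x=0\}$ is dense and has dense complement. It is infinite and contains no interval, so it is not a finite union of points and intervals, nor of convex sets. The approach "show that the whole structure is o-minimal, or weakly o-minimal, and quote NIP" stops here.

**Why Łoś does not extend to $L^\delta$.** The next natural attempt is to prove (2) for $L^\delta$-formulas, choosing witnesses point by point. Let $b=[x]$ and consider
$$\exists a\ (a=b\ \wedge\ \delta a=0).$$
For every real $x$ there is a pair $(u_0,u_1)$ with $u_0=x$ and $u_1=0$. Yet no $a\in K$ works, since $\delta b=1\ne0$. The pointwise values of $a$ and of $\delta a$ cannot be chosen independently: the graph of $a$ already determines $a'$. In the example with constants, by contrast, there was an *open* set of admissible values of $u_0$ at each point. Axiom (G) isolates this difference. If the admissible $(u_0,\dots,u_{n-1})$ have nonempty interior, one can let the highest derivative be a function of the lower ones, solve an ODE, and stay in the admissible region for a while.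

**A trap in the ODE argument.** Suppose the highest derivative is to be $F(u_0,\dots,u_{n-1},g(x))$ with $F$ an $L$-function and $g$ a tuple from $\mathcal R$. By (O3), $F$ is analytic off a set with empty interior, but $g(x)$ may stay inside the bad set for all $x$. Take $n=1$, $y=(y_1,y_2)$, $F(u,y)=|u|$ if $y_1=y_2$ and $F(u,y)=0$ otherwise, and $g=(x,x)$. Every point $(u,g(x))$ with $u\ne0$ is a point of discontinuity of $F$, so regularity of $F$ says nothing about the equation $a'=F(a,g(x))=|a|$. The way out is to apply (O3) not to $F$ but to the function $H(u,x)=F(u,g(x))$ of $n+1$ real variables. By (O2), $g$ restricted to a compact interval is definable, so $H$ is definable, and it is analytic on an open set of points $(u,x)$. In the example, $H(u,x)=|u|$ is analytic where $u\ne0$.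

## 6. The quotient satisfies (C) and (G)

**Theorem 2.** For every maximal ideal $\mathfrak m$, $\mathcal R_{\mathrm{dense}}/\mathfrak m\models T_G$.

$K\models T$ is part of (2).

**Step 1: axiom (C).** *The purpose is to transfer the chain rule from $\mathbb R$.* Let $[g]\in V_f(K)$. By (2), $W=[\![g\in V_f]\!]\in\mathcal F$. At each $x\in W$, $f$ is $C^1$ near $g(x)$. On a dense open subset of $W$ the functions $f\circ g$ and $\partial_if\circ g$ are analytic and given by their pointwise values, and the usual chain rule reads
$$D(f\circ g)=\sum_i(\partial_if\circ g)\,Dg_i .$$
So the truth value of this identity contains an open dense subset of $W$, and lies in $\mathcal F$. By (2), $\delta f([g])=\sum_i\partial_if([g])\,\delta[g_i]$.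

**Step 2: preparing axiom (G).** *The purpose is to pass from $K$ to an open set of real points.* Let $b=[g]$ and suppose $\pi_n(A_b)$ has nonempty interior. If $n=0$, we have $K\models\exists u_0A(u_0,b)$ and there is nothing to prove. Let $n\ge1$. The hypothesis is expressed by an $L$-formula $\psi(b)$, so $W:=[\![\psi(g)]\!]\in\mathcal F$ by (2); that is, for every $x\in W$ the set $\pi_n(A_{g(x)})\subseteq\mathbb R^n$ has nonempty interior. By definable choice there is an $L$-function $F(u_0,\dots,u_{n-1},y)$ such that $A(u,F(u,y),y)$ holds whenever $u\in\pi_n(A_y)$.

**Step 3: local solutions.** *The purpose is to solve the differential condition on small intervals.*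

**Claim.** Every nonempty open $W_0\subseteq W$ contains a nonempty open interval $I$ on which there is an analytic $a_I:I\to\mathbb R$ with $(a_I,a_I',\dots,a_I^{(n)})(x)\in A_{g(x)}$ for all $x\in I$.

**Proof of the claim.** Choose a nondegenerate compact interval $J\subseteq W_0$; recall $W\subseteq\operatorname{dom}g$. By (O2), $g|_J$ is definable, hence so are
$$E=\{(u,x)\in\mathbb R^n\times J:\ u\in\pi_n(A_{g(x)})\}\quad\text{and}\quad H(u,x)=F(u,g(x))\ \text{ on }E .$$

*$E$ has nonempty interior.* For each $x\in J$ the fibre $E_x$ has nonempty interior, so it contains an open box with rational corners. For such a box $Q$ let $J_Q=\{x\in J:Q\subseteq E_x\}$, a definable set. The countably many sets $J_Q$ cover $J$, so one of them is uncountable. By o-minimality this $J_Q$ contains an open interval $J'$, and then $Q\times J'\subseteq E$.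

*Solving the equation.* By (O3) applied to $H$ on $Q\times J'$, there is a nonempty open $\Omega\subseteq Q\times J'$ on which $H$ is analytic. Pick $(u^*,x^*)\in\Omega$. By Cauchy's theorem for analytic ODEs (applied to the equivalent first-order system), the problem
$$a^{(n)}=H(a,a',\dots,a^{(n-1)},x),\qquad (a,a',\dots,a^{(n-1)})(x^*)=u^*$$
has an analytic solution near $x^*$. As $\Omega$ is open, after shrinking we have an open interval $I\ni x^*$ with $(a,\dots,a^{(n-1)}(x),x)\in\Omega$ for all $x\in I$; in particular $I\subseteq J'\subseteq W_0$. For $x\in I$ the tuple $(a,\dots,a^{(n-1)})(x)$ lies in $\pi_n(A_{g(x)})$, and $a^{(n)}(x)=F\big((a,\dots,a^{(n-1)})(x),g(x)\big)$. By the choice of $F$, $(a,\dots,a^{(n)})(x)\in A_{g(x)}$. Put $a_I=a$. $\square$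

**Step 4: gluing.** *The purpose is to make one element of $\mathcal R$ out of the local solutions; no compatibility is needed, since domains only have to be dense.* By Zorn's lemma take a maximal family of pairwise disjoint open intervals $I\subseteq W$ as in the Claim, with a solution $a_I$ for each. Let $O$ be its union. If $O$ were not dense in $W$, the Claim applied to $W_0=W\setminus\overline O$ would contradict maximality. So $O$ is open and dense in $W\in\mathcal F$, and $O\in\mathcal F$ by (F3). Let $a=a_I$ on each $I$ and $a=0$ on $\operatorname{int}(\mathbb R\setminus W)$. The domain $O\cup\operatorname{int}(\mathbb R\setminus W)$ is dense and open, so $a\in\mathcal R$. The set $[\![(a,Da,\dots,D^na)\in A_g]\!]$ contains $O$, so it is in $\mathcal F$, and by (2) $([a],\delta[a],\dots,\delta^n[a])\in A_b$. This proves (G) and Theorem 2. $\blacksquare$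

## 7. Quantifier elimination for $T_G$

$T_G$ is the theory $T^\delta_g$ of Fornasiero–Kaplan, *Generic derivations on o-minimal structures* (J. Math. Log. 2021). We prove what we need.

**Theorem 3.** $T_G$ is complete and has quantifier elimination in $L^\delta$. Every $L^\delta$-formula $\varphi(x)$ is $T_G$-equivalent to $\theta(x,\delta x,\dots,\delta^kx)$ for some $k$ and some $L$-formula $\theta$. $T_G$ is NIP.

**The criterion.** A theory $T'$ has QE if, whenever $M,N\models T'$ with $N$ $|M|^+$-saturated, every embedding $\sigma:A\to N$ of a substructure $A\subseteq M$ extends to an embedding $M\to N$. Indeed, it suffices to eliminate $\exists y$ from $\exists y\,\theta(x,y)$ with $\theta$ quantifier-free. By compactness it suffices that if $a\in M$ and $b\in N$ have the same quantifier-free type and $M\models\exists y\,\theta(a,y)$, then $N\models\exists y\,\theta(b,y)$. Replace $N$ by a $|M|^+$-saturated elementary extension; $a\mapsto b$ extends to an embedding of the substructure generated by $a$, then to $M\to N$, and the image of a witness is a witness.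

So fix $M,N\models T_G$ with $N$ $|M|^+$-saturated, an $L^\delta$-substructure $A\subseteq M$, and an $L^\delta$-embedding $\sigma:A\to N$. It is enough to extend $\sigma$ to an $L^\delta$-substructure containing $A$ and one given $a\in M\setminus A$; transfinite iteration then reaches all of $M$. By Lemma 1, $A=\mathrm{dcl}(A)\preceq_LM$, and since $T$ has QE, $\sigma$ is $L$-elementary as a partial map $M\to N$.

**Step 1: the order of $a$ over $A$.** *The purpose is to split the chain $a,\delta a,\delta^2a,\dots$ into a free part and a determined part.* Let $n$ be least with $\delta^na\in\mathrm{dcl}(A,a,\dots,\delta^{n-1}a)$, and $n=\infty$ if there is none. Since $a\notin A=\mathrm{dcl}(A)$, $n\ge1$. By the choice of $n$, $(\delta^ia)_{i<n}$ is independent over $A$. If $n<\infty$, write $\delta^na=f(c,a,\dots,\delta^{n-1}a)$ with $f$ an $L$-symbol and $c$ a tuple from $A$.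

**Step 2: finding the image $b$.** *The purpose is to use (G) in $N$ to imitate $a$.* We want $b\in N$ such that $(\delta^ib)_{i<n}$ realizes the $\sigma$-image of $\mathrm{tp}_L((\delta^ia)_{i<n}/A)$ and, if $n<\infty$, also $\delta^nb=f(\sigma c,b,\dots,\delta^{n-1}b)$. The parameters lie in $\sigma(A)$, of size at most $|M|$, so by saturation it is enough to satisfy one formula of the type at a time, together with the equation when $n<\infty$.

*Case $n<\infty$.* Let $\theta(u_0,\dots,u_{n-1},d)$, $d$ from $A$, be true of $(\delta^ia)_{i<n}$. This tuple is independent over $A$, so $\theta(M,d)$ has nonempty interior. That is an $L$-property of $d$ and $\sigma$ is $L$-elementary, so $\theta(N,\sigma d)$ has nonempty interior. Apply (G) in $N$ to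
$$\theta(u_0,\dots,u_{n-1},\sigma d)\ \wedge\ u_n=f(\sigma c,u_0,\dots,u_{n-1}),$$
whose projection to the first $n$ coordinates is $\theta(N,\sigma d)$.

*Case $n=\infty$.* Let $\theta(u_0,\dots,u_k,d)$ be true of $(a,\dots,\delta^ka)$. The projection of $\theta(M,d)$ to the first $k$ coordinates contains $(a,\dots,\delta^{k-1}a)$, which is independent over $A$, so it has nonempty interior (if $k=0$, we only need that $\theta(M,d)\ne\emptyset$). The same holds in $N$ for $\sigma d$. Apply (G) with $k$ in place of $n$.

**Step 3: extending $\sigma$.** *The purpose is to check that the $L$-extension respects $\delta$.* Let $B=\mathrm{dcl}(A\cup\{\delta^ia:i<n\})$. By Step 2, $\sigma$ together with $\delta^ia\mapsto\delta^ib$ $(i<n)$ is $L$-elementary, so it extends to an $L$-embedding $\sigma:B\to N$. If $n<\infty$, then also $\delta^na\in B$ and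
$$\sigma(\delta^na)=f(\sigma c,b,\dots,\delta^{n-1}b)=\delta^nb.$$
Let $e\in B$. Then $e=h(c_0,a,\dots,\delta^ka)$ with $k<n$, $h$ an $L$-symbol and $c_0$ a finite tuple from $A$. Replace $c_0$ by a basis of it, absorbing the functions that recover the old $c_0$ into $h$; so $c_0$ is independent over $\emptyset$. Since $(\delta^ia)_{i\le k}$ is independent over $A$, the tuple $w=(c_0,a,\dots,\delta^ka)$ is independent over $\emptyset$. By (1), $w\in V_h$, and (C) gives
$$\delta e=\sum_i\partial_ih(w)\,\delta w_i .\tag{3}$$
Each $\delta w_i$ is in $B$: it is in $A$ for coordinates of $c_0$, and it is some $\delta^{i+1}a$ with $i+1\le n$ otherwise. So $\delta e\in B$, and $B$ is an $L^\delta$-substructure. Moreover $\sigma(w)\in V_h$ because $\sigma$ is an $L$-embedding and $V_h$ has a characteristic function in $L$. Also $\sigma(\delta w_i)=\delta\sigma(w_i)$: on $A$ by hypothesis, for $\delta^ia$ with $i+1<n$ by construction, and for $i+1=n$ by the displayed equation. Applying $\sigma$ to (3) and then (C) in $N$,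
$$\sigma(\delta e)=\sum_i\partial_ih(\sigma w)\,\delta\sigma(w_i)=\delta h(\sigma w)=\delta\sigma(e).$$
So $\sigma:B\to N$ is an $L^\delta$-embedding with $a\in B$. This proves quantifier elimination. $\square$

## 8. Completeness, the jet normal form, and NIP

**Step 1: completeness.** *The purpose is to show that there is only one theory.* In any model of $T_G$ the substructure generated by $\emptyset$ consists of the values of the constant symbols, that is, of a copy of $\mathbb R$ with its $L$-structure. By (C) with $n=0$, $\delta=0$ on it. In particular it is closed under $\delta$, and it is the same for all models. By QE every sentence is equivalent to a quantifier-free sentence, whose truth is decided in this substructure. So all models agree. $T_G$ is consistent by Theorem 2, hence complete.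

**Step 2: the normal form.** *The purpose is to push $\delta$ onto single variables.* Write $j_kx=(x,\delta x,\dots,\delta^kx)$, with $\delta$ applied coordinatewise to tuples. Let $a\in M$, $b\in N$ be finite tuples of the same length in models of $T_G$ with
$$\mathrm{tp}_L\big((\delta^ia)_{i<\omega}\big)=\mathrm{tp}_L\big((\delta^ib)_{i<\omega}\big).$$
Then $\delta^ia\mapsto\delta^ib$ extends to an $L$-isomorphism $\tau$ from $\mathrm{dcl}((\delta^ia)_i)$ to $\mathrm{dcl}((\delta^ib)_i)$. Each $e$ in its domain is $h(w)$ with $w$ a finite tuple of coordinates of the $\delta^ia$; passing to a basis, we may take $w$ independent over $\emptyset$. So $w\in V_h$ by (1), and (3) holds. Each $\delta w_i$ is a coordinate of some $\delta^{i'+1}a$, so $\delta e$ is in the domain. Also $\tau(w)\in V_h$ and $\tau(\delta w_i)=\delta\tau(w_i)$, so $\tau(\delta e)=\delta\tau(e)$ as in Section 7. Thus $\tau$ is an $L^\delta$-isomorphism between substructures taking $a$ to $b$. By QE, $\mathrm{tp}_{L^\delta}(a)=\mathrm{tp}_{L^\delta}(b)$.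

So the class $\Theta$ of formulas $\theta(j_kx)$ with $\theta\in L$, which is closed under Boolean combinations, separates the complete types of $T_G$. Let $\varphi(x)$ be an $L^\delta$-formula and $p$ a complete type containing it. Then $T_G\cup(p\cap\Theta)\vdash\varphi$, because a complete type containing $p\cap\Theta$ agrees with $p$ on $\Theta$ ($\Theta$ is closed under negation), hence equals $p$. By compactness some $\theta_p\in p\cap\Theta$ implies $\varphi$. The formulas $\theta_p$ cover $\varphi$, so by compactness finitely many do, and $\varphi$ is equivalent to their disjunction, a member of $\Theta$.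

For example, in Section 5 we saw by hand that $\exists y(\delta y=0\wedge x<y<x')$ is equivalent to $x<x'$, and that $\exists y\,(\delta y=x)$ is equivalent to $x=x$.

**Step 3: NIP.** *The purpose is to move a hypothetical IP pattern to the o-minimal reduct.* Given $\varphi(x;y)$, write $\varphi(x;y)\leftrightarrow\theta(j_kx;j_ky)$ with $\theta(u;v)$ an $L$-formula. If $\varphi$ had IP, there would be a model of $T_G$ and $(a_i)_{i\in\omega}$, $(b_S)_{S\subseteq\omega}$ with $\varphi(a_i;b_S)\iff i\in S$. Then $\theta(j_ka_i;j_kb_S)\iff i\in S$ in its $L$-reduct, a model of the o-minimal theory $T$. This is impossible, since o-minimal theories are NIP (Pillay–Steinhorn; van den Dries). This completes Theorem 3. $\blacksquare$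

**Parts (a), (b), (c) of Theorem 1.** Let $\mathfrak m$ be any maximal ideal. By Theorem 2, $K\models T_G$, and by Theorem 3 $T_G$ is complete and NIP. So $T_{\mathfrak m}$ consists of the consequences of $T_G$ in the original language, of which $L^\delta$ is a definitional expansion. It is NIP, without exception, and the same for all $\mathfrak m$. Part (c) is in Theorem 3. $\blacksquare$

## 9. Distality, infinite inp-patterns, and the count of types

**Distality: strong honest definitions.** *The purpose is to pull back a finite combinatorial device along $j_k$, as we did for NIP.* A *strong honest definition* for $\varphi(x;y)$ is a formula $\psi(x;z_1,\dots,z_t)$, each $z_i$ a copy of $y$, such that for all finite sets $C$ of parameters with $|C|\ge2$ and all $a$ there is $d\in C^t$ with $\psi(a;d)$ true and $\psi(x;d)\vdash\mathrm{tp}_\varphi(a/C)$. By Chernikov–Simon (*Externally definable sets and dependent pairs II*, Trans. AMS 2015, Thm 21), an NIP theory is distal if and only if every formula has a strong honest definition; here this may be taken as the definition.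

*Example.* For $x<y$ in a linear order, $C$ finite and a point $a$, the truth values of $a<c$ for $c\in C$ are all determined by $z_1\le x<z_2$, where $z_1$ is the largest element of $C$ with $z_1\le a$ and $z_2$ the smallest with $a<z_2$. If one of them does not exist, use the one-sided condition; the finitely many shapes of condition can be coded into one $\psi$ by equalities among extra parameters $z_i$, which is possible because $|C|\ge2$.

O-minimal theories are distal (Simon, *Distal and non-distal NIP theories*, APAL 2013). Let $\varphi(x;y)\leftrightarrow\theta(j_kx;j_ky)$, let $\psi_\theta(u;w_1,\dots,w_t)$ be a strong honest definition for $\theta$ in $T$, and put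
$$\psi(x;z_1,\dots,z_t)=\psi_\theta(j_kx;\,j_kz_1,\dots,j_kz_t).$$
Given $C$ and $a$, apply $\psi_\theta$ to $j_ka$ and to $j_kC=\{j_kc:c\in C\}$, which has $|C|\ge2$ elements because $c$ is part of $j_kc$. We get $d\in C^t$ with $\psi_\theta(j_ka;j_kd)$ true and $\psi_\theta(u;j_kd)\vdash\mathrm{tp}_\theta(j_ka/j_kC)$. So $\psi(a;d)$ is true, and if $\psi(a';d)$, then $\theta(j_ka';j_kc)\leftrightarrow\theta(j_ka;j_kc)$ for all $c\in C$, that is, $a'$ satisfies $\mathrm{tp}_\varphi(a/C)$. This proves Theorem 1(d). $\square$

**Not strong.** *The purpose is to exploit that $x,\delta x,\delta^2x,\dots$ can be prescribed independently.* An *inp-pattern of depth $\kappa$* consists of formulas $\varphi_i(x;y_i)$ $(i<\kappa)$ and parameters $b_{ij}$ $(j<\omega)$ such that each row $\{\varphi_i(x;b_{ij}):j<\omega\}$ is $k_i$-inconsistent for some $k_i<\omega$, and for every $\eta:\kappa\to\omega$ the path $\{\varphi_i(x;b_{i\eta(i)}):i<\kappa\}$ is consistent. A theory is *strong* if it has no inp-pattern of infinite depth in finitely many variables. An NIP theory is strongly dependent if and only if it is strong, and dp-minimal if and only if it has no inp-pattern of depth $2$ in a single variable.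

Let $\varphi_i(x;y)$ be $y<\delta^ix<y+1$ for $i\in\omega$, with parameters $b_{ij}=j\in\mathbb N$. For fixed $i$ the formulas $\varphi_i(x;j)$ are pairwise inconsistent. Given $\eta:\omega\to\mathbb N$ and $m$, apply (G) with $n=m$ to the open box $\prod_{i\le m}(\eta(i),\eta(i)+1)$. Its projection to the first $m$ coordinates is a nonempty open box (if $m=0$, the box itself is nonempty). So there is $a$ with $\varphi_i(a;\eta(i))$ for all $i\le m$, and by compactness every path is consistent. This is an inp-pattern of infinite depth in one variable; two of its rows already refute dp-minimality. This proves Theorem 1(e). $\square$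

**Counting types.** *The purpose is to see how $k$ enters the VC density.* A *$\varphi$-type in $x$ over $B$* is given by a set $\{b\in B:\varphi(a;b)\}$. Let $\varphi(x;y)\leftrightarrow\theta(j_kx;j_ly)$ and $|B|=t$. The $\varphi$-type of $a$ over $B$ is determined by the $\theta$-type of $j_ka$ over the $t$ parameters $j_lb$, $b\in B$. So the number of $\varphi$-types is at most the number of $\theta$-types in $(k+1)|x|$ variables over $t$ parameters in a model of $T$. This is $O(t^{(k+1)|x|})$ by Aschenbrenner–Dolich–Haskell–Macpherson–Starchenko (*VC density in some theories without the independence property I*, Trans. AMS 2016, for weakly o-minimal theories).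

For sharpness, let $m=|x|$, fix distinct integers $c_{i,l}$ for $0\le i\le k$, $1\le l\le m$, and let
$$\varphi(x;y,z)\ =\ \bigvee_{i,l}\big(z=c_{i,l}\ \wedge\ \delta^ix_l<y\big),$$
which has the required form with $l=0$ derivatives on the parameter side. Take the $t=(k+1)mN$ parameters $(r,c_{i,l})$ with $r=1,\dots,N$. Then $\varphi(a;r,c_{i,l})$ says $\delta^ia_l<r$. For each $l$ separately, (G) with $n=k$ applied to open boxes places each $\delta^ix_l$, $i\le k$, independently in any of the $N+1$ open intervals that make up $K\setminus\{1,\dots,N\}$. Different placements give different $\varphi$-types, so there are at least $(N+1)^{(k+1)m}\ge\big(t/((k+1)m)\big)^{(k+1)m}$ of them. Hence the exponent $(k+1)m$ is attained. In particular formulas in one variable $x$ have unbounded VC density. This proves Theorem 1(f). $\square$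

## 10. Other o-minimal expansions acting on $\mathcal R_{\mathrm{dense}}$

To prove Theorem 1(g) we look back at what was used about $\mathbb R_{\mathrm{an}}$.

* (O1) gave definable choice (hence Lemma 1), the dichotomy $[\![\varphi]\!]$, $[\![\neg\varphi]\!]$, the interval $J'$ in the Claim, the pregeometry $\mathrm{dcl}$, and the cited facts that o-minimal theories are NIP, distal and have the stated count of types.
* (O2) gave the definability of $g|_J$ in Sections 4 and 6, and the names for all reals, used for completeness.
* (O3) gave $f\circ g\in\mathcal R_{\mathrm{dense}}$, the emptiness of the interior of the complement of $V_f$, and the analyticity of $H$ on $\Omega$.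

Nothing else was used. So if $\tilde{\mathbb R}$ satisfies (O1)–(O3), its definable functions act on $\mathcal R_{\mathrm{dense}}$ and all of Sections 3–9 apply word for word. For $\mathbb R_{\mathrm{an,exp}}$, (O2) holds because it expands $\mathbb R_{\mathrm{an}}$, and (O1) and (O3) are due to van den Dries–Miller (*On the real exponential field with restricted analytic functions*, Israel J. Math. 1994) and van den Dries–Macintyre–Marker (Ann. of Math. 1994). $\blacksquare$
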